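\title{Isometric but not completely isometric embeddings of operator algebras into products of matrix algebras}

\begin{abstract}
We construct a unital operator algebra that has a unital completely contractive isometric embedding into a product of matrix algebras but no completely isometric one. More precisely, for every $n$ there is a unital operator algebra with a unital completely contractive embedding into a product of matrix algebras that is isometric on $n\times n$ matrices, while no completely contractive embedding is isometric on $(n+1)\times(n+1)$ matrices and no completely bounded embedding has a completely bounded inverse. The loss of norm on columns of length $m$ in these examples is the largest possible when $n$ divides $m$.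
\end{abstract}

\section{The question and the results}\label{sec:intro}

An \emph{operator algebra} is a norm closed, not necessarily self-adjoint, subalgebra $\mathcal A\subset B(\mathcal K)$ for some Hilbert space $\mathcal K$. It is \emph{unital} if it contains the identity operator of $\mathcal K$, and \emph{separably acting} if $\mathcal K$ is separable. Besides its own norm, $\mathcal A$ inherits a norm on each matrix space: for $m\in\mathbb N=\{1,2,\dots\}$, the space $M_m(\mathcal A)$ carries the norm of $M_m(B(\mathcal K))=B(\mathcal K^m)$. A linear map $\pi$ between operator algebras has amplifications $\pi^{(m)}$, obtained by applying $\pi$ to each entry of an $m\times m$ matrix. The map $\pi$ is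
\begin{itemize}
\item \emph{$n$-isometric} if $\pi^{(n)}$ is isometric, so that $1$-isometric means isometric;
\item \emph{completely contractive} (\emph{completely isometric}) if every $\pi^{(m)}$ is contractive (isometric);
\item \emph{completely bounded} if $\|\pi\|_{cb}=\sup_m\|\pi^{(m)}\|<\infty$.
\end{itemize}
A \emph{homomorphism} is a linear multiplicative map; it is not assumed to be unital or continuous unless this is said. An \emph{embedding} is an injective homomorphism, and a \emph{finite-dimensional representation} is a homomorphism into $B(L)$ with $\dim L<\infty$. A \emph{product of matrix algebras} is an algebra $\prod_{\lambda\in\Lambda}B(\mathcal H_\lambda)$ of bounded families with the supremum norm, where $\dim\mathcal H_\lambda<\infty$ for all $\lambda$. It acts block diagonally on $\bigoplus_\lambda\mathcal H_\lambda$, and $(\bigoplus_\lambda\mathcal H_\lambda)^m=\bigoplus_\lambda\mathcal H_\lambda^m$. Hence the norm of a matrix over the product is the supremum of the norms of its components, and a homomorphism $\rho=(\rho_\lambda)_\lambda$ into the product satisfies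
\begin{equation}\label{eq:product}
\|\rho^{(m)}(U)\|=\sup_\lambda\|\rho_\lambda^{(m)}(U)\|,\qquad \|\rho_\lambda^{(m)}\|\le\|\rho^{(m)}\| .
\end{equation}
In particular the coordinates $\rho_\lambda$ are finite-dimensional representations, and they are completely contractive when $\rho$ is.

The following question is taken from Hartz's paper \cite{Hartz}.

\begin{quote}
\emph{Is there a unital operator algebra that admits a unital completely contractive isometric embedding into a product of matrix algebras, but not a unital completely isometric embedding?}
\end{quote}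

The question asks how much of the norm structure of $\mathcal A$ its finite-dimensional representations can recover. Let $\rho_{\mathrm u}$ be the product of all unital completely contractive homomorphisms $\mathcal A\to M_N$, $N\ge1$. It is unital and completely contractive. If $\pi$ is any unital completely contractive homomorphism into a product of matrix algebras, then each coordinate of $\pi$ on a nonzero space is unitarily equivalent to a coordinate of $\rho_{\mathrm u}$, so \eqref{eq:product} gives $\|\pi^{(m)}(U)\|\le\|\rho_{\mathrm u}^{(m)}(U)\|\le\|U\|$ for all $U\in M_m(\mathcal A)$. Thus $\rho_{\mathrm u}$ is $m$-isometric as soon as some $\pi$ is, and the question becomes: if the finite-dimensional representations recover the norm of every element of $\mathcal A$, must they recover the norm of every matrix over $\mathcal A$?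

The simplest cases suggest that they must. If $\mathcal A\subset M_N$, the inclusion is a coordinate of $\rho_{\mathrm u}$, so $\rho_{\mathrm u}$ is completely isometric. If $\mathcal A$ is self-adjoint, that is, a unital $C^*$-algebra, then every unital contractive homomorphism $\pi$ of $\mathcal A$ into some $B(\mathcal K')$ is a $*$-homomorphism (see \cite{Paulsen}): for a unitary $w\in\mathcal A$ both $\pi(w)$ and its inverse $\pi(w^*)$ are contractions, so $\pi(w)$ is unitary and $\pi(w^*)=\pi(w)^*$, and the unitaries span $\mathcal A$. An injective $*$-homomorphism between $C^*$-algebras is isometric, and its amplifications are again injective $*$-homomorphisms, so it is completely isometric. Hence no self-adjoint algebra can be an example. For a general $\mathcal A$, it is not enough to show that one particular isometric embedding fails to be completely isometric, since $\rho_{\mathrm u}$ contains representations of all dimensions and may do better. An example requires control over \emph{all} finite-dimensional representations. Such examples exist.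

\begin{theorem}\label{thm:A}
There is a unital separably acting operator algebra $\mathcal A$ with a unital completely contractive isometric embedding into a product of matrix algebras, and an element $U\in M_2(\mathcal A)$ with $\|U\|\ge\sqrt2$, such that $\|\rho^{(2)}(U)\|\le1$ for every completely contractive homomorphism $\rho:\mathcal A\to B(L)$ with $\dim L<\infty$, unital or not. Consequently $\mathcal A$ has no completely isometric embedding, unital or not, into a product of matrix algebras.
\end{theorem}

The failure can be made to start at any prescribed matrix level, and it can be made unbounded. We write $M_{m,1}(\mathcal A)$ for the columns of length $m$ over $\mathcal A$, regarded as elements of $M_m(\mathcal A)$ whose other columns are zero.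

\begin{theorem}\label{thm:B}
For every $n\in\mathbb N$ there is a unital separably acting operator algebra $\mathcal A_n$ with the following properties.
\begin{itemize}
\item[(i)] $\mathcal A_n$ has a unital completely contractive $n$-isometric embedding into a product of matrix algebras.
\item[(ii)] For every $m\ge1$ there is a column $U_m\in M_{m,1}(\mathcal A_n)$ with $\|U_m\|=\sqrt m$ and $\|\rho^{(m)}(U_m)\|\le\|\rho^{(m)}\|\sqrt n$ for every homomorphism $\rho$ of $\mathcal A_n$ into a product of matrix algebras with $\|\rho^{(m)}\|<\infty$.
\end{itemize}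
Consequently, no completely contractive embedding of $\mathcal A_n$ into a product of matrix algebras is $(n+1)$-isometric, and no completely bounded embedding of $\mathcal A_n$ into a product of matrix algebras has a completely bounded inverse on its range.
\end{theorem}

The column $U_m$ loses a factor of at least $\sqrt{m/n}$ under completely contractive finite-dimensional representations. To compare this with the largest possible loss, let $\gamma(n,m)$ be the supremum of
\[
\frac{\|U\|}{\sup_\rho\|\rho^{(m)}(U)\|}
\]
over all unital operator algebras admitting a completely contractive $n$-isometric embedding into a product of matrix algebras and all nonzero columns $U$ of length $m$ over them, where $\rho$ runs over the completely contractive finite-dimensional representations. We write $\lceil x\rceil$ for the least integer that is at least $x$.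

\begin{theorem}\label{thm:C}
Let $\mathcal B$ be an operator algebra and let $\pi$ be an $n$-isometric linear map from $\mathcal B$ into an operator algebra. Then $\|U\|\le\sqrt{\lceil m/n\rceil}\,\|\pi^{(m)}(U)\|$ for all $U\in M_{m,1}(\mathcal B)$. Moreover
\[
\sqrt{m/n}\le\gamma(n,m)\le\sqrt{\lceil m/n\rceil},
\]
with equality throughout when $n\mid m$. In particular $\gamma(1,m)=\sqrt m$.
\end{theorem}

Section~\ref{sec:model} works out a four-dimensional algebra in which the loss of norm at level two is already visible, and explains the two changes that turn it into an example. The algebra $\mathcal A_n$ is built in Section~\ref{sec:construction}. Sections~\ref{sec:isometric} and~\ref{sec:findim} establish its two opposing properties, and Sections~\ref{sec:proofs} and~\ref{sec:sharp} deduce the theorems.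

\section{Columns, compressions and idempotents}\label{sec:facts}

Inner products are linear in the first variable. For vectors $x$ and $\eta$, possibly in different Hilbert spaces, $x\eta^*$ is the operator $h\mapsto\langle h,\eta\rangle x$. We have $(x\eta^*)^*=\eta x^*$ and $(x\eta^*)(y\zeta^*)=\langle y,\eta\rangle\,x\zeta^*$. The following facts are used throughout.

\emph{Columns.} Adding rows and columns of zeros to an operator matrix does not change its norm, and deleting rows does not increase it. A column $U$ with entries $u_1,\dots,u_m$ satisfies $\|U\|^2=\|U^*U\|=\|\sum_iu_i^*u_i\|$. If $u_i=x_i\eta^*$ with one unit vector $\eta$, then $\sum_iu_i^*u_i=\sum_i\|x_i\|^2\,\eta\eta^*$, so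
\begin{equation}\label{eq:column}
\bigl\|(x_1\eta^*,\dots,x_m\eta^*)^T\bigr\|=\Bigl(\sum_{i=1}^m\|x_i\|^2\Bigr)^{1/2}.
\end{equation}

\emph{Compressions.} If $W:L\to\mathcal K$ is an isometry, the map $t\mapsto W^*tW$ from $B(\mathcal K)$ to $B(L)$ is unital and completely contractive, because its $m$-th amplification is the compression by the isometry $W\oplus\dots\oplus W$. In general it is not multiplicative.

\emph{Compact operators.} Let $\mathbb K(H)$ be the ideal of compact operators on a Hilbert space $H$, the norm closure of the finite rank operators. If $(P_k)$ are orthogonal projections with $P_kh\to h$ for all $h\in H$, then $\|(I-P_k)K\|\to0$ for every $K\in\mathbb K(H)$. Indeed $\|(I-P_k)x\eta^*\|=\|(I-P_k)x\|\,\|\eta\|\to0$, and the set of $K$ with this property is a closed subspace since $\|I-P_k\|\le1$.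

\emph{Idempotents.} Finite dimensionality will enter only through the following algebraic lemma. Idempotents $Q_i$ are called \emph{mutually orthogonal} if $Q_iQ_j=0$ for $i\ne j$; they need not be self-adjoint.

\begin{lemma}\label{lem:units}
Let $\dim L<\infty$.
\begin{itemize}
\item[(a)] A family of mutually orthogonal idempotents in $B(L)$ has at most $\dim L$ nonzero members.
\item[(b)] If $(G_{ij})_{i,j\ge1}$ is an infinite system of matrix units in $B(L)$, that is, $G_{ij}G_{jl}=G_{il}$ and $G_{ij}G_{j'l}=0$ for $j\ne j'$, then $G_{11}=0$.
\end{itemize}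
\end{lemma}

\begin{proof}
(a) Choose a nonzero vector $x_i$ in the range of each nonzero $Q_i$. Then $Q_ix_i=x_i$ and $Q_jx_i=Q_jQ_ix_i=0$ for $j\neq i$. Applying $Q_j$ to a finite relation $\sum_ic_ix_i=0$ gives $c_jx_j=0$, so the $x_i$ are linearly independent.

(b) The $G_{ii}$ are infinitely many mutually orthogonal idempotents, so $G_{ii}=0$ for some $i$ by (a). Then $G_{11}=G_{1i}G_{ii}G_{i1}=0$.
\end{proof}

\section{A four-dimensional model}\label{sec:model}

Let $\varepsilon_1,\varepsilon_2$ be the standard basis of $\mathbb C^2$, and let $\mathcal T_0\subset B(\mathbb C^2\oplus\mathbb C)=M_3$ be the unital algebra of the matrices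
\[
t=\begin{pmatrix}\lambda I_2&x\\0&\mu\end{pmatrix},\qquad \lambda,\mu\in\mathbb C,\ x\in\mathbb C^2 .
\]
The product $tt'$ has entries $\lambda\lambda'$, $\lambda x'+\mu'x$ and $\mu\mu'$. For a unit vector $\xi\in\mathbb C^2$ let $W_\xi:\mathbb C\oplus\mathbb C\to\mathbb C^2\oplus\mathbb C$ be the isometry $(\alpha,\beta)\mapsto(\alpha\xi,\beta)$, and put
\[
\sigma_\xi(t)=W_\xi^*tW_\xi=\begin{pmatrix}\lambda&\langle x,\xi\rangle\\0&\mu\end{pmatrix}\in M_2 .
\]
As a compression, $\sigma_\xi$ is unital and completely contractive. It is multiplicative on $\mathcal T_0$, since the off-diagonal entry of $\sigma_\xi(t)\sigma_\xi(t')$ is $\lambda\langle x',\xi\rangle+\mu'\langle x,\xi\rangle=\langle\lambda x'+\mu'x,\xi\rangle$. So $\sigma=(\sigma_\xi)_\xi$ is a unital completely contractive homomorphism into a product of copies of $M_2$.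

\emph{The map $\sigma$ is isometric.} Let $(v,\beta)\in\mathbb C^2\oplus\mathbb C$. Then $t(v,\beta)=(y,\mu\beta)$ with $y=\lambda v+\beta x$. Choose a unit vector $\xi$ with $\langle y,\xi\rangle=\|y\|$. Then
\[
\sigma_\xi(t)\bigl(\langle v,\xi\rangle,\beta\bigr)=\bigl(\lambda\langle v,\xi\rangle+\beta\langle x,\xi\rangle,\ \mu\beta\bigr)=\bigl(\|y\|,\mu\beta\bigr),
\]
which has the same norm as $t(v,\beta)$, while $\|(\langle v,\xi\rangle,\beta)\|\le\|(v,\beta)\|$. Hence $\|t\|\le\sup_\xi\|\sigma_\xi(t)\|$. The point is that the output has a single vector $y$ in $\mathbb C^2$, and a single vector lies on a line $\mathbb C\xi$.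

\emph{The map $\sigma$ is not $2$-isometric.} Let $s_i\in\mathcal T_0$ have $x=\varepsilon_i$ and $\lambda=\mu=0$. By \eqref{eq:column}, the column $(s_1,s_2)^T$ has norm $(\|\varepsilon_1\|^2+\|\varepsilon_2\|^2)^{1/2}=\sqrt2$, and its image under $\sigma_\xi$ has norm $(|\langle\varepsilon_1,\xi\rangle|^2+|\langle\varepsilon_2,\xi\rangle|^2)^{1/2}=\|\xi\|=1$. Now the output consists of two vectors $\varepsilon_1,\varepsilon_2$, and no line contains both.

The triangular shape is essential: compression by $W_\xi$ is not multiplicative on $M_3$. For example $W_\xi^*s_1^*s_1W_\xi=0\oplus1$, whereas $(W_\xi^*s_1^*W_\xi)(W_\xi^*s_1W_\xi)=0\oplus|\langle\varepsilon_1,\xi\rangle|^2$.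

The algebra $\mathcal T_0$ is not an example for the question, because the inclusion $\mathcal T_0\subset M_3$ is completely isometric. We have to destroy this representation, as a finite-dimensional one, and keep the $\sigma_\xi$.

\emph{First change: an infinite-dimensional lower corner.} Replace the summand $\mathbb C$ by $H=\ell^2(\mathbb N)$ with orthonormal basis $(\eta_j)$, and consider the operators $\left(\begin{smallmatrix}\lambda I_2&\varphi\\0&d\end{smallmatrix}\right)$ on $\mathbb C^2\oplus H$ with $d\in\mathbb K(H)+\mathbb CI$. Let $s_i$ now be the element with $\varphi=\varepsilon_i\eta_1^*$ and $\lambda=0$, $d=0$, and let $c_{ij}=0\oplus\eta_i\eta_j^*$. The column $(s_1,s_2)^T$ still has norm $\sqrt2$. The $c_{ij}$ form an infinite system of matrix units and $s_i=s_ic_{11}$, so by Lemma~\ref{lem:units}(b) every finite-dimensional representation annihilates $c_{11}$ and with it $s_1$ and $s_2$. This removes the unwanted representation, but it removes too much: the new algebra has no embedding into a product of matrix algebras at all.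

\emph{Second change: adjoin finite-dimensional blocks.} The compressions to $\mathbb C\xi\oplus H_k$, where $H_k$ is spanned by $\eta_1,\dots,\eta_k$, are finite-dimensional and behave like the $\sigma_\xi$. They are no longer multiplicative, but they are almost multiplicative when $k$ is large. An almost multiplicative sequence of maps $\sigma_k$ can be turned into a sequence of homomorphisms of a larger algebra: take the tuples $(a_\infty,a_1,a_2,\dots)$ with $\|a_k-\sigma_k(a_\infty)\|\to0$, and the coordinate maps $a\mapsto a_k$. In this algebra the blocks $a_k$ determine the norm at level one, the component $a_\infty$ contributes the norm $\sqrt2$ at level two, and we shall see that on the lifts of $s_1$ and $s_2$ a finite-dimensional representation detects finitely many blocks and nothing of $a_\infty$.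

To obtain Theorem~\ref{thm:B} we make two further adjustments. A unit vector $\xi$ is an isometry $\mathbb C\to\mathbb C^2$; to capture $n$ output vectors at once we use isometries defined on $\mathbb C^n$. And to have columns $(s_1,\dots,s_m)^T$ of every length we replace $\mathbb C^2$ by an infinite-dimensional space.

\section{The algebra $\mathcal A_n$}\label{sec:construction}

Fix $n\in\mathbb N$. Let $E$ and $H$ be two copies of $\ell^2(\mathbb N)$, with orthonormal bases $(\varepsilon_i)_{i\ge1}$ and $(\eta_j)_{j\ge1}$. Let $H_k=\operatorname{span}\{\eta_1,\dots,\eta_k\}$ and let $P_k$ be the orthogonal projection of $H$ onto $H_k$, regarded as a map into $H$ or into $H_k$ as the context requires. Then $P_kh\to h$ for all $h\in H$.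

Let $\mathcal T\subset B(E\oplus H)$ be the set of operators
\[
t=\begin{pmatrix}\lambda I_E&\varphi\\0&d\end{pmatrix},\qquad\lambda\in\mathbb C,\quad\varphi\in B(H,E),\quad d\in\mathbb K(H)+\mathbb CI .
\]
The product $tt'$ has entries $\lambda\lambda'$, $\lambda\varphi'+\varphi d'$ and $dd'$, and $dd'\in\mathbb K(H)+\mathbb CI$ because $\mathbb K(H)$ is an ideal. The set $\mathcal T$ is norm closed, because the block entries depend continuously on $t$ and $\mathbb K(H)+\mathbb CI$ is closed, as the sum of a closed and a one-dimensional subspace. So $\mathcal T$ is a unital operator algebra.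

In the model we could use all unit vectors $\xi$. Now the direction has to vary along a single sequence in which also $k\to\infty$, so each direction must be approached at arbitrarily late times. The isometries $\mathbb C^n\to E$ form a subset of the separable normed space $B(\mathbb C^n,E)$, so they form a separable metric space. Enumerating a countable dense subset with each element repeated infinitely often, we obtain a sequence $(V_k)_{k\ge1}$ of isometries $\mathbb C^n\to E$ such that
\begin{equation}\label{eq:dense}
\text{every isometry }V:\mathbb C^n\to E\text{ is the norm limit of a subsequence of }(V_k).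
\end{equation}
Let $L_k=\mathbb C^n\oplus H_k$, let $W_k:L_k\to E\oplus H$ be the isometry $(\alpha,h)\mapsto(V_k\alpha,h)$, and define $\sigma_k:\mathcal T\to B(L_k)$ by compression. Since $V_k^*V_k=I_n$,
\begin{equation}\label{eq:sigma}
\sigma_k(t)=W_k^*tW_k=\begin{pmatrix}\lambda I_n&V_k^*\varphi|_{H_k}\\0&P_kd|_{H_k}\end{pmatrix}.
\end{equation}

\begin{lemma}\label{lem:asymp}
For all $t,t'\in\mathcal T$ we have $\|\sigma_k(tt')-\sigma_k(t)\sigma_k(t')\|\to0$ as $k\to\infty$.
\end{lemma}

\begin{proof}
By \eqref{eq:sigma}, the matrix $\sigma_k(t)\sigma_k(t')$ has entries $\lambda\lambda'I_n$, $\lambda V_k^*\varphi'|_{H_k}+V_k^*\varphi P_kd'|_{H_k}$ and $P_kdP_kd'|_{H_k}$, while $\sigma_k(tt')$ has entries $\lambda\lambda'I_n$, $V_k^*(\lambda\varphi'+\varphi d')|_{H_k}$ and $P_kdd'|_{H_k}$. Hence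
\[
\sigma_k(tt')-\sigma_k(t)\sigma_k(t')=\begin{pmatrix}0&V_k^*\varphi(I-P_k)d'|_{H_k}\\0&P_kd(I-P_k)d'|_{H_k}\end{pmatrix},
\]
which has norm at most $(\|\varphi\|+\|d\|)\,\|(I-P_k)d'P_k\|$. Write $d'=K+cI$ with $K$ compact. Since $(I-P_k)P_k=0$, we get $\|(I-P_k)d'P_k\|=\|(I-P_k)KP_k\|\le\|(I-P_k)K\|\to0$.
\end{proof}

\begin{remark}
This is the only place where the restriction on $d$ is needed, and the lemma fails if $d$ is allowed to be any bounded operator. Let $S\eta_j=\eta_{j+1}$, $d=S^*$ and $d'=S$. Then $P_kdd'|_{H_k}=I_{H_k}$, while $P_kdP_kd'\eta_k=P_kS^*P_k\eta_{k+1}=0$, so the defect has norm at least $1$ for every $k$.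
\end{remark}

Let $\mathcal K=(E\oplus H)\oplus\bigoplus_{k\ge1}L_k$, a separable Hilbert space. The algebra $\mathcal T\oplus\prod_kB(L_k)$ of tuples $a=(a_\infty,(a_k)_{k\ge1})$ acts block diagonally on $\mathcal K$ and is norm closed. We call $a_k$ the \emph{$k$-th block} of $a$. As in \eqref{eq:product}, a matrix $a$ over this algebra has components $a_\infty$ and $a_k$, and
\begin{equation}\label{eq:norm}
\|a\|=\max\Bigl\{\|a_\infty\|,\ \sup_k\|a_k\|\Bigr\}.
\end{equation}
Define
\[
\mathcal A_n=\Bigl\{a\in\mathcal T\oplus\prod_{k}B(L_k)\ :\ \|a_k-\sigma_k(a_\infty)\|\to0\Bigr\}.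
\]

\begin{proposition}\label{prop:algebra}
$\mathcal A_n$ is a unital operator algebra on $\mathcal K$, and $\pi:\mathcal A_n\to\prod_kB(L_k)$, $\pi(a)=(a_k)_k$, is a unital completely contractive homomorphism into a product of matrix algebras.
\end{proposition}

\begin{proof}
The set $\mathcal A_n$ is a linear space because the $\sigma_k$ are linear, and it contains the identity because they are unital. If $a,a'\in\mathcal A_n$, then with $t=a_\infty$ and $t'=a'_\infty$
\[
a_ka_k'-\sigma_k(tt')=\bigl(a_k-\sigma_k(t)\bigr)a_k'+\sigma_k(t)\bigl(a_k'-\sigma_k(t')\bigr)+\bigl(\sigma_k(t)\sigma_k(t')-\sigma_k(tt')\bigr).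
\]
The first two terms tend to zero since $\|a_k'\|\le\|a'\|$ and $\|\sigma_k(t)\|\le\|t\|$, and the third tends to zero by Lemma~\ref{lem:asymp}. So $aa'\in\mathcal A_n$. To see that $\mathcal A_n$ is closed, let $a$ lie in its closure and let $b\in\mathcal A_n$. Then
\[
\|a_k-\sigma_k(a_\infty)\|\le\|a_k-b_k\|+\|b_k-\sigma_k(b_\infty)\|+\|\sigma_k(b_\infty-a_\infty)\|\le2\|a-b\|+\|b_k-\sigma_k(b_\infty)\|,
\]
so $\limsup_k\|a_k-\sigma_k(a_\infty)\|\le2\|a-b\|$, and $\|a-b\|$ can be made arbitrarily small. The map $\pi$ forgets one component of a tuple, so it is a unital homomorphism, and it is completely contractive by \eqref{eq:norm}.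
\end{proof}

Two kinds of elements will be used. Every $t\in\mathcal T$ has a lift $\widehat t=(t,(\sigma_k(t))_k)\in\mathcal A_n$; the map $t\mapsto\widehat t$ is linear but not multiplicative. And every tuple with $a_\infty=0$ and only finitely many nonzero blocks belongs to $\mathcal A_n$; we call such an element \emph{finitely supported}.

\section{The blocks determine the norm up to level $n$}\label{sec:isometric}

By \eqref{eq:norm}, $\pi$ is $n$-isometric if and only if the component $a_\infty$ never dominates the blocks for $a\in M_n(\mathcal A_n)$. The argument is that of the model, with the line $\mathbb C\xi$ replaced by an $n$-dimensional subspace of $E$ and with a passage to the limit.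

\begin{proposition}\label{prop:isometric}
For every $a\in M_n(\mathcal A_n)$ we have $\|a_\infty\|\le\sup_k\|a_k\|$. Hence $\pi$ is $n$-isometric, and in particular injective.
\end{proposition}

\begin{proof}
Let $t=a_\infty=[t_{pq}]\in M_n(\mathcal T)$, where $t_{pq}$ has entries $\lambda_{pq},\varphi_{pq},d_{pq}$. Let $x=(x_1,\dots,x_n)\in(E\oplus H)^n$ with $x_q=(v_q,h_q)$. The $p$-th coordinate of $tx$ is $(y_p,w_p)$, where
\[
y_p=\sum_{q=1}^n\bigl(\lambda_{pq}v_q+\varphi_{pq}h_q\bigr)\in E,\qquad w_p=\sum_{q=1}^nd_{pq}h_q\in H .
\]
The vectors $y_1,\dots,y_n$ span a subspace of dimension at most $n$, so there is an isometry $V:\mathbb C^n\to E$ whose range contains them all. Then $VV^*y_p=y_p$, and so $\|V^*y_p\|=\|y_p\|$ for every $p$. By \eqref{eq:dense} there are $k_1<k_2<\cdots$ with $V_{k_j}\to V$, and then also $V_{k_j}^*\to V^*$ in norm.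

Put $z_k=(W_k^*x_1,\dots,W_k^*x_n)\in L_k^n$. Then $\|z_k\|\le\|x\|$ and $W_k^*x_q=(V_k^*v_q,P_kh_q)$. By \eqref{eq:sigma}, the $p$-th coordinate of $\sigma_k^{(n)}(t)z_k$ is
\[
\Bigl(V_k^*\sum_q\bigl(\lambda_{pq}v_q+\varphi_{pq}P_kh_q\bigr),\ P_k\sum_qd_{pq}P_kh_q\Bigr).
\]
Here we have used that the upper left corners are scalars, so that $\lambda_{pq}V_k^*v_q=V_k^*(\lambda_{pq}v_q)$; the vectors $v_q$ need not lie in the range of $V$. Along $k=k_j$ we have $P_kh_q\to h_q$, so the first entry tends to $V^*y_p$ in $\mathbb C^n$ and the second tends to $w_p$ in $H$. Therefore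
\[
\|tx\|^2=\sum_p\bigl(\|V^*y_p\|^2+\|w_p\|^2\bigr)=\lim_j\|\sigma_{k_j}^{(n)}(t)z_{k_j}\|^2 .
\]
Each of the $n^2$ entries of $a_k-\sigma_k^{(n)}(t)$ tends to zero in norm, so $\|a_k-\sigma_k^{(n)}(t)\|\to0$, and $\|tx\|=\lim_j\|a_{k_j}z_{k_j}\|\le\sup_k\|a_k\|\,\|x\|$. This proves the inequality, and \eqref{eq:norm} gives $\|a\|=\sup_k\|a_k\|=\|\pi^{(n)}(a)\|$. Padding an element of $\mathcal A_n$ with zeros shows that $\pi$ is isometric.
\end{proof}

For matrices with $n+1$ rows the proof breaks down at the choice of $V$, since $n+1$ vectors $y_p$ need not lie in an $n$-dimensional subspace. The next section shows that no other finite-dimensional representation makes up for this.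

\section{Finite-dimensional representations see finitely many blocks}\label{sec:findim}

As in Section~\ref{sec:model}, let $s_i,c_{ij}\in\mathcal T$ be given by
\[
s_i=\begin{pmatrix}0&\varepsilon_i\eta_1^*\\0&0\end{pmatrix},\qquad c_{ij}=\begin{pmatrix}0&0\\0&\eta_i\eta_j^*\end{pmatrix}\qquad(i,j\ge1),
\]
and let $u_i=\widehat{s_i}$ and $g_{ij}=\widehat{c_{ij}}$ be their lifts to $\mathcal A_n$. By \eqref{eq:sigma}, the blocks are
\begin{equation}\label{eq:blocks}
(u_i)_k=\begin{pmatrix}0&(V_k^*\varepsilon_i)\eta_1^*\\0&0\end{pmatrix},\qquad
(g_{ij})_k=\begin{cases}0\oplus\eta_i\eta_j^*&\text{if }k\ge\max(i,j),\\0&\text{otherwise.}\end{cases}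
\end{equation}
Let $e_k\in\mathcal A_n$ be the element whose $k$-th block is $I_{L_k}$ and whose other components are zero. The $e_k$ are mutually orthogonal idempotents in the center of $\mathcal A_n$; multiplying by $e_k$ keeps the $k$-th block and deletes everything else. We need three relations.
\begin{itemize}
\item[(R1)] $u_ig_{11}=u_i$. Indeed $(x\eta_1^*)(\eta_1\eta_1^*)=x\eta_1^*$ for every vector $x$, and $(g_{11})_k=0\oplus\eta_1\eta_1^*$ for every $k\ge1$.
\item[(R2)] $g_{ij}g_{j'l}=0$ for $j\ne j'$. In each component the product is either $0\oplus(\eta_i\eta_j^*)(\eta_{j'}\eta_l^*)=0$ or has a zero factor.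
\item[(R3)] $g_{ij}g_{jl}-g_{il}$ is finitely supported. Its component at $\infty$ is $c_{ij}c_{jl}-c_{il}=0$, and by \eqref{eq:blocks} the same computation shows that its $k$-th block vanishes for $k\ge\max(i,j,l)$.
\end{itemize}
The defect in (R3) cannot be avoided: the $k$-th block of $g_{1j}g_{j1}-g_{11}$ is $-(0\oplus\eta_1\eta_1^*)$ for $k<j$. This is how the representation $a\mapsto a_k$ escapes Lemma~\ref{lem:units}(b) and remains nonzero on $g_{11}$. The next lemma shows that on the elements $u_i$ this is the only escape. The idea is to split off from a given representation the part that lives on the blocks; on the remaining part the $g_{ij}$ become exact matrix units. No continuity is assumed.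

\begin{lemma}\label{lem:key}
Let $\rho:\mathcal A_n\to B(L)$ be a homomorphism with $\dim L<\infty$. Then $S=\{k:\rho(e_k)\ne0\}$ is finite, and $f=\sum_{k\in S}e_k$ satisfies $\rho(u_i)=\rho(u_if)$ for all $i\ge1$.
\end{lemma}

\begin{proof}
The $\rho(e_k)$ are mutually orthogonal idempotents on $L$, so $S$ is finite by Lemma~\ref{lem:units}(a). The element $f$ is a central idempotent of $\mathcal A_n$ (it is $0$ if $S$ is empty). Hence $F=\rho(f)$ is an idempotent that commutes with $\rho(\mathcal A_n)$, and so is $I_L-F$. It follows that
\[
\rho'(a)=\rho(a)(I_L-F)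
\]
defines a homomorphism $\rho':\mathcal A_n\to B(L)$.

We have $\rho'(e_k)=0$ for all $k$: if $k\in S$, then $e_kf=e_k$ and so $\rho(e_k)F=\rho(e_k)$; if $k\notin S$, then $\rho(e_k)=0$. A finitely supported element $b$ satisfies $b=\sum_{k\in T}be_k$ for a finite set $T$, so $\rho'(b)=\sum_{k\in T}\rho'(b)\rho'(e_k)=0$.

Let $G_{ij}=\rho'(g_{ij})$. By (R2), $G_{ij}G_{j'l}=0$ for $j\ne j'$. By (R3) and the previous paragraph, $G_{ij}G_{jl}-G_{il}=\rho'(g_{ij}g_{jl}-g_{il})=0$. Lemma~\ref{lem:units}(b) gives $G_{11}=0$, and (R1) gives $\rho'(u_i)=\rho'(u_i)G_{11}=0$. This means $\rho(u_i)=\rho(u_i)F=\rho(u_if)$.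
\end{proof}

\begin{remark}
The hypothesis $\dim L<\infty$ is used twice, and both conclusions can fail without it. For $\rho=\pi$, regarded as a representation on $\bigoplus_kL_k$, the set $S$ is all of $\mathbb N$; for this reason the lemma will be applied to the coordinates of a homomorphism into a product one at a time. For $\rho(a)=a_\infty$ on $E\oplus H$, the set $S$ is empty and $f=0$, but $\rho(u_i)=s_i\neq0$.
\end{remark}

\section{Proofs of Theorems \ref{thm:A} and \ref{thm:B}}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Part (i) is Propositions~\ref{prop:algebra} and~\ref{prop:isometric}.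

For (ii), let $U_m=(u_1,\dots,u_m)^T$. By \eqref{eq:column}, its component at $\infty$ has norm $(\sum_{i\le m}\|\varepsilon_i\|^2)^{1/2}=\sqrt m$. By \eqref{eq:column} and \eqref{eq:blocks}, its $k$-th block has norm
\[
\nu_k=\Bigl(\sum_{i\le m}\|V_k^*\varepsilon_i\|^2\Bigr)^{1/2}.
\]
There are two bounds for $\nu_k$. First, $\nu_k\le\sqrt m$ because $\|V_k^*\|\le1$, so $\|U_m\|=\sqrt m$ by \eqref{eq:norm}. Second, if $\delta_1,\dots,\delta_n$ is the standard basis of $\mathbb C^n$, then Parseval's identity in $\mathbb C^n$ and Bessel's inequality in $E$ give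
\[
\nu_k^2=\sum_{i\le m}\sum_{p=1}^n|\langle V_k^*\varepsilon_i,\delta_p\rangle|^2=\sum_{p=1}^n\sum_{i\le m}|\langle\varepsilon_i,V_k\delta_p\rangle|^2\le\sum_{p=1}^n\|V_k\delta_p\|^2=n .
\]

Let $\rho:\mathcal A_n\to B(L)$ be a homomorphism with $\dim L<\infty$ and $\|\rho^{(m)}\|<\infty$. Take $S$ and $f$ from Lemma~\ref{lem:key}, and let $U_mf=(u_1f,\dots,u_mf)^T$. This column agrees with $U_m$ in the blocks $k\in S$, and all its other components, including the one at $\infty$, are zero. So $\|U_mf\|\le\sup_k\nu_k\le\sqrt n$, and by Lemma~\ref{lem:key}
\[
\|\rho^{(m)}(U_m)\|=\|\rho^{(m)}(U_mf)\|\le\|\rho^{(m)}\|\sqrt n .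
\]
If $\rho=(\rho_\lambda)$ is a homomorphism into a product of matrix algebras with $\|\rho^{(m)}\|<\infty$, we apply this to each $\rho_\lambda$ and use both parts of \eqref{eq:product}. This proves (ii).

For the first consequence, let $\rho$ be completely contractive. Then $\|\rho^{(n+1)}(U_{n+1})\|\le\sqrt n<\sqrt{n+1}=\|U_{n+1}\|$, so $\rho$ is not $(n+1)$-isometric. For the second, let $\rho$ be a completely bounded embedding and suppose that $\rho^{-1}$, defined on the range of $\rho$, is completely bounded. Then
\[
\sqrt m=\|U_m\|\le\|\rho^{-1}\|_{cb}\,\|\rho^{(m)}(U_m)\|\le\|\rho^{-1}\|_{cb}\,\|\rho\|_{cb}\sqrt n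
\]
for all $m$, which is impossible.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Take $\mathcal A=\mathcal A_1$ and
\[
U=U_2=\begin{pmatrix}u_1&0\\u_2&0\end{pmatrix}.
\]
Theorem~\ref{thm:B}(i) provides the isometric embedding, and $\|U\|=\sqrt2$. If $\dim L<\infty$, then $B(L)$ is a product of matrix algebras with one factor, so Theorem~\ref{thm:B}(ii) gives $\|\rho^{(2)}(U)\|\le\|\rho^{(2)}\|\le1$ for every completely contractive homomorphism $\rho:\mathcal A\to B(L)$. A completely isometric embedding into a product of matrix algebras would be completely contractive and $2$-isometric, which the first consequence in Theorem~\ref{thm:B} excludes.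
\end{proof}

\begin{remark}
The dimension of $E$ entered in two places: the isometry $V$ in Proposition~\ref{prop:isometric} requires $\dim E\ge n$, and the column $U_m$ requires $\dim E\ge m$. For Theorem~\ref{thm:A} one may therefore take $E=\mathbb C^2$. The $V_k$ are then unit vectors $\xi_k\in\mathbb C^2$, and the algebra is the one sketched in Section~\ref{sec:model}.
\end{remark}

\section{The sharp constant for columns}\label{sec:sharp}

An $n$-isometric map preserves the norm of every column of length at most $n$. A longer column is cut into such pieces, and the squares of their norms are added.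

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $\mathcal B\subset B(\mathcal K')$, let $U\in M_{m,1}(\mathcal B)$ and put $q=\lceil m/n\rceil$. Cut $U$ into $q$ consecutive columns $U_{[1]},\dots,U_{[q]}$, each of length at most $n$, and let $\pi(U_{[l]})$ be obtained by applying $\pi$ to each entry. Padding $U_{[l]}$ with zeros to an element of $M_n(\mathcal B)$ shows that $\|\pi(U_{[l]})\|=\|U_{[l]}\|$. The column $\pi(U_{[l]})$ arises from $\pi^{(m)}(U)$ by deleting rows, so $\|\pi(U_{[l]})\|\le\|\pi^{(m)}(U)\|$. With adjoints taken in $B(\mathcal K')$,
\[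
\|U\|^2=\Bigl\|\sum_{l=1}^qU_{[l]}^*U_{[l]}\Bigr\|\le\sum_{l=1}^q\|U_{[l]}\|^2=\sum_{l=1}^q\|\pi(U_{[l]})\|^2\le q\,\|\pi^{(m)}(U)\|^2 .
\]
This is the first assertion.

Now let $\mathcal B$ be unital, let $\pi=(\pi_\lambda)$ be a completely contractive $n$-isometric embedding of $\mathcal B$ into a product of matrix algebras, and let $U\ne0$. The $\pi_\lambda$ are among the representations $\rho$ in the definition of $\gamma(n,m)$, so by \eqref{eq:product}
\[
\sup_\rho\|\rho^{(m)}(U)\|\ge\|\pi^{(m)}(U)\|\ge\|U\|/\sqrt q>0 .
\]
Hence the quotient defining $\gamma(n,m)$ makes sense and is at most $\sqrt q$. For the lower bound, $\mathcal A_n$ is one of the admissible algebras by Theorem~\ref{thm:B}(i), and Theorem~\ref{thm:B}(ii) gives $\|U_m\|=\sqrt m$ and $\sup_\rho\|\rho^{(m)}(U_m)\|\le\sqrt n$. So $\gamma(n,m)\ge\sqrt{m/n}$. If $n\mid m$, then $\lceil m/n\rceil=m/n$ and the two bounds agree; this applies to every $m$ when $n=1$.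
\end{proof}

\begin{remark}
For $m\le n$ we have $\gamma(n,m)=1$: the upper bound in Theorem~\ref{thm:C} is $1$, and the quotient is at least $1$ because each $\rho$ is completely contractive.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Hartz}
Michael Hartz, \emph{Finite dimensional approximations in operator algebras}, arXiv:2211.15548 (2022).

\bibitem{Paulsen}
Paulsen, \emph{Completely Bounded Maps and Operator Algebras}.

\end{thebibliography}
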